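\title{Cross-free sets of maximum size in Steiner triple systems}

\begin{abstract}
Three pairwise disjoint $m$-element sets of points of a Steiner triple system form a cross-free set of size $m$ if no block meets all three. Let $G(n)$ be the largest size of a cross-free set in some Steiner triple system on $n$ points. We prove the conjecture that $G(6k+3)=2k$ and $G(6k+1)=2k-1$ for every $k\ge 1$. The constructions place most points on three levels, cover almost all pairs by triples defined through midpoints in a cyclic group of odd order, and absorb the remaining pairs with three or four extra points. We also show that every $3$-coloring of the blocks of a Steiner triple system on $n\ge 7$ points has a monochromatic component with at least $\lceil 2n/3\rceil+1$ points, and that this is sharp for every admissible $n\ge7$.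
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{Steiner triple system} $\mathrm{STS}(n)$ is a pair $(V,\mathcal{B})$, where $V$ is a set of $n$ points and $\mathcal{B}$ is a family of $3$-element subsets of $V$, called \emph{blocks}, such that every pair of distinct points lies in exactly one block. An $\mathrm{STS}(n)$ exists exactly when $n\equiv 1,3\pmod 6$; such $n$ are called \emph{admissible}. This existence theorem is the only outside result that we use.

A \emph{cross-free set of size $m$} in $(V,\mathcal{B})$ is a triple $(X_1,X_2,X_3)$ of pairwise disjoint $m$-element subsets of $V$ such that no block has exactly one point in each $X_i$. Since blocks have three points, this says that no block meets all three sets. Let $G(n)$ be the largest $m$ such that some $\mathrm{STS}(n)$ has a cross-free set of size $m$. Each of the $m^2$ pairs between $X_1$ and $X_2$ determines the third point of its block, and none of these third points may fall into $X_3$; so $G(n)$ measures how unevenly a Steiner triple system can distribute its third points.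

Cross-free sets also produce colorings. Color the blocks with colors $1,2,3$, give each pair of points the color of its block, and let $G_c$ be the graph on $V$ formed by the pairs of color $c$. A \emph{monochromatic component} is a connected component of some $G_c$; these are the components of the hypergraph formed on $V$ by the blocks of one color. Given a cross-free set of size $m$, color each block by some $i$ for which the block misses $X_i$. The points of $X_i$ are then isolated in $G_i$, so every monochromatic component is a single point or lies in some $V\setminus X_i$, which has $n-m$ points.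

Trivially $G(n)\le n/3$. The two smallest cases fall short of this.

\begin{example}\label{ex:small}
In an $\mathrm{STS}(7)$, three points that do not form a block give a cross-free set of size $1$. For $n=9$ take points $u_r,v_r,w_r$ with $r\in\mathbb{Z}_3$ and the twelve blocks
\[
\{u_0,u_1,u_2\},\quad \{v_0,v_1,v_2\},\quad \{w_0,w_1,w_2\},\quad \{u_r,v_s,w_{r+s}\}\quad (r,s\in\mathbb{Z}_3).
\]
A pair with equal letters lies only in one of the first three blocks, and a pair with different letters lies in exactly one block $\{u_r,v_s,w_{r+s}\}$ because any two of $r$, $s$, $r+s$ determine the third. So this is an $\mathrm{STS}(9)$. Put $X_1=\{u_0,u_1\}$, $X_2=\{u_2,v_0\}$, $X_3=\{v_1,v_2\}$. A block meeting all three sets contains no $w_r$, so it is $\{u_0,u_1,u_2\}$, which misses $X_3$, or $\{v_0,v_1,v_2\}$, which misses $X_1$. Hence this is a cross-free set of size $2$.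
\end{example}

A short count (Section~\ref{sec:upper}) shows that at least two points must stay outside $X_1\cup X_2\cup X_3$, and since an admissible $n$ is congruent to $0$ or $1$ modulo $3$, this gives $G(n)\le\lfloor n/3\rfloor-1$. Example~\ref{ex:small} attains the bound for $n=7$ and $n=9$, and the value $G(18k+3)=6k$ is known. The problem posed in \cite{Gya} is the conjecture that the bound is always attained: $G(6k+3)=2k$ and $G(6k+1)=2k-1$ for every positive integer $k$. We prove it.

\begin{theorem}\label{thm:main}
For every $k\ge 1$, $G(6k+3)=2k$ and $G(6k+1)=2k-1$. Equivalently, $G(n)=\lfloor n/3\rfloor-1$ for every admissible $n\ge 7$.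
\end{theorem}

Removing one point from each $X_i$ keeps a set cross-free. Thus for admissible $n\ge7$ and $m\ge 1$, some $\mathrm{STS}(n)$ has a cross-free set of size $m$ if and only if $m\le\lfloor n/3\rfloor-1$.

The colorings that come from the largest cross-free sets turn out to be the best possible among all $3$-colorings.

\begin{theorem}\label{thm:color}
Let $n\ge 7$ be admissible. In every $3$-coloring of the blocks of every $\mathrm{STS}(n)$ there is a monochromatic component with at least $\lceil 2n/3\rceil+1$ points. This is sharp for every admissible $n\ge7$: some $\mathrm{STS}(n)$ has a $3$-coloring in which all monochromatic components have at most $\lceil 2n/3\rceil+1$ points.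
\end{theorem}

Section~\ref{sec:tool} introduces the family of triples on which all constructions rest. Sections~\ref{sec:one} and~\ref{sec:three} complete it to Steiner triple systems of orders $6k+1$ and $6k+3$, and Section~\ref{sec:color} proves Theorem~\ref{thm:color}. We often write $pq$ for the pair $\{p,q\}$.

\section{The upper bound}\label{sec:upper}

\begin{proposition}\label{prop:upper}
If an $\mathrm{STS}(n)$ has a cross-free set of size $m\ge1$, then $m\le\lfloor n/3\rfloor-1$.
\end{proposition}

\begin{proof}
Let $X=X_1\cup X_2\cup X_3$ and $W=V\setminus X$. Call a pair of points a \emph{cross pair} if its points lie in two different sets $X_i$; there are $3m^2$ cross pairs. The third point of the block of a cross pair between $X_i$ and $X_j$ is not in the third set, so it lies in $X_i\cup X_j$ or in $W$.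

In the first case the block has two points in one set and one point in another, so it contains exactly two cross pairs and one pair inside some $X_i$. A pair lies in only one block, so there are at most $3\binom m2$ such blocks. In the second case the block contains one cross pair and one point $w\in W$. The blocks through a fixed $w$ are disjoint apart from $w$, so at most $3m/2$ of them have their other two points in $X$. Hence
\[
3m^2\le 6\binom m2+\frac{3m}{2}\,|W|=3m^2-3m+\frac{3m}{2}\,|W| .
\]
Since $m\ge1$, this gives $|W|=n-3m\ge2$.

If $n=6k+3$, then $n-3m$ is divisible by $3$, so $n-3m\ge3$ and $m\le 2k=\lfloor n/3\rfloor-1$. If $n=6k+1$, then $n-3m\equiv1\pmod 3$, so $n-3m\ge4$ and $m\le 2k-1=\lfloor n/3\rfloor-1$.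
\end{proof}

The proof describes what a construction has to achieve. The blocks inside $X$ leave at least $3m$ cross pairs uncovered, and each point of $W$ can cover only a matching. With three or four points in $W$, all but a number of cross pairs linear in $m$ must be covered by blocks with two points in one $X_i$ and one point in another.

\section{Midpoint triples on three levels}\label{sec:tool}

We let the three sets be three copies of one set $Q$ and send each pair inside the $i$th copy to a third point in the next copy. The rule that chooses the third point must be symmetric in the two points, and it must not use a cross pair twice. The midpoint in a cyclic group of odd order has both properties.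

Let $m$ be odd and $Q=\mathbb{Z}_m$. Since $2$ is invertible modulo $m$, we may define $a\circ b=(a+b)/2$. We use three facts: $a\circ b=b\circ a$; $a\circ a=a$; and for given $a,c$ the equation $a\circ b=c$ has the unique solution $b=2c-a$. Write $a_i$ for the point $(a,i)$ of $Q\times\{1,2,3\}$. The set $Q\times\{i\}$ is the $i$th \emph{level} and $\{a_1,a_2,a_3\}$ is the \emph{column} $a$. For a permutation $\pi$ of $Q$, let $\mathcal{D}_\pi$ consist of the triples
\[
\{a_1,b_1,(a\circ b)_2\},\qquad \{a_2,b_2,(a\circ b)_3\},\qquad \{a_3,b_3,(\pi(a\circ b))_1\}
\]
for all $a\ne b$ in $Q$, and let $E_\pi$ be the set of pairs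
\[
a_1a_2,\qquad a_2a_3,\qquad a_3\,\pi(a)_1\qquad(a\in Q).
\]

\begin{lemma}\label{lem:tool}
No triple of $\mathcal{D}_\pi$ meets all three levels. A pair of points of $Q\times\{1,2,3\}$ lies in no triple of $\mathcal{D}_\pi$ if it belongs to $E_\pi$, and in exactly one triple otherwise. As a graph on $Q\times\{1,2,3\}$, $E_\pi$ is a disjoint union of cycles covering all points, one of length $3\ell$ for each cycle of length $\ell$ of $\pi$.
\end{lemma}

\begin{proof}
Read levels modulo $3$ and put $\pi_1=\pi_2=\mathrm{id}$, $\pi_3=\pi$. The triples are $\{a_i,b_i,\pi_i(a\circ b)_{i+1}\}$ with $a\ne b$, and $E_\pi$ consists of the pairs $a_i\,\pi_i(a)_{i+1}$. Each triple meets only the levels $i$ and $i+1$. A pair $a_ib_i$ inside a level lies in exactly one triple, which is well defined because $\circ$ is commutative. Every other pair has the form $a_ic_{i+1}$. A triple containing it meets the levels $i$ and $i+1$, so it has the form $\{a_i,b_i,\pi_i(a\circ b)_{i+1}\}$ with $b\neq a$ and $a\circ b=\pi_i^{-1}(c)$. This equation has exactly one solution $b$, and $b=a$ if and only if $\pi_i^{-1}(c)=a\circ a=a$, that is, if and only if the pair is in $E_\pi$. Finally, following the pairs of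 $E_\pi$ from $a_1$ gives the walk $a_1,a_2,a_3,\pi(a)_1,\pi(a)_2,\pi(a)_3,\pi^2(a)_1,\dots$, which first returns to $a_1$ after $3\ell$ steps, where $\ell$ is the length of the cycle of $\pi$ through $a$.
\end{proof}

For $\pi=\mathrm{id}$ the graph $E_\pi$ is the union of the $m$ column triangles. Adding the columns as blocks gives an $\mathrm{STS}(3m)$ in which only these $m$ blocks meet all three levels. We are not allowed to use them, so the pairs of $E_\pi$ have to be covered through new points. A new point $w$ covers a matching $M$ by the blocks $\{w\}\cup f$, $f\in M$. An even cycle is a union of two perfect matchings, whereas a triangle needs three matchings, each missing a vertex. This is the purpose of $\pi$: it joins column triangles into even cycles. Since $m$ is odd, $\pi$ always has a cycle of odd length, so at least one odd cycle remains in $E_\pi$.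

The method is easiest to see with two new points. A \emph{pairwise balanced design} is a set $Y$ with a family $\mathcal{F}$ of subsets of size at least $2$, again called blocks, such that every pair of points of $Y$ lies in exactly one block.

\begin{lemma}\label{lem:five}
For every $t\ge1$ there is a pairwise balanced design on $6t+5$ points with one block of size $5$ and all other blocks of size $3$.
\end{lemma}

\begin{proof}
Let $m=2t+1$ and let $\pi$ fix $0$ and swap $2j-1$ with $2j$ for $1\le j\le t$. By Lemma~\ref{lem:tool}, $E_\pi$ consists of the triangle on column $0$ and $t$ cycles of length $6$. Label the edges of each $6$-cycle alternately $1$ and $2$. On the $3m+2=6t+5$ points of $(Q\times\{1,2,3\})\cup\{z_1,z_2\}$ take the triples of $\mathcal{D}_\pi$, the triple $\{z_c\}\cup f$ for each $6$-cycle edge $f$ with label $c$, and the block $F=\{z_1,z_2,0_1,0_2,0_3\}$.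

A pair inside $Q\times\{1,2,3\}$ is exactly one of the following: a pair outside $E_\pi$, which lies in one triple of $\mathcal{D}_\pi$; a $6$-cycle edge, which lies in one triple through $z_1$ or $z_2$; an edge of the triangle, which lies in $F$. In each case it lies in no other block. A pair $z_cp$ lies only in $F$ if $p\in F$; otherwise $p$ is on a $6$-cycle and on exactly one edge with label $c$, which gives the one block containing $z_cp$.
\end{proof}

For $t=1$ the single $6$-cycle is $1_11_21_32_12_22_3$; the point $z_1$ is joined to the edges $1_11_2$, $1_32_1$, $2_22_3$, and $z_2$ to $1_21_3$, $2_12_2$, $2_31_1$. The design of Lemma~\ref{lem:five} narrowly misses the extreme value $|W|=2$ of the count in Section~\ref{sec:upper}: only the block of size $5$ meets all three levels. It will serve as an ingredient in Section~\ref{sec:three}.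

\section{Orders $n=6k+1$: four extra points}\label{sec:one}

Here $m=2k-1$ is odd, so we can take the three levels themselves as the cross-free set and add four points $w_0,w_1,w_2,w_3$. The difficulty is one of degrees: a point $p$ on the levels forms a pair with each of the four new points, but lies on only two edges of $E_\pi$. We create two more uncovered pairs at $p$ by deleting a triple of $\mathcal{D}_\pi$ through $p$. The six pairs among the new points must be covered as well. The block $\{w_1,w_2,w_3\}$ covers three of them, and each pair $w_0w_i$ needs a third point $x_i$ on the levels. The block $\{w_0,w_i,x_i\}$ already joins $x_i$ to two new points, so at $x_1,x_2,x_3$ the two edges of $E_\pi$ suffice. We therefore delete disjoint triples covering all points except $x_1,x_2,x_3$. The next lemma reduces the task to labeling the cycles of $E_\pi$; the label of a pair names the new point that will cover it.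

\begin{lemma}\label{lem:label}
Let $m$ be odd and $\pi$ a permutation of $Q=\mathbb{Z}_m$. Let $\mathcal{P}\subseteq\mathcal{D}_\pi$ be a set of pairwise disjoint triples covering all points of $Q\times\{1,2,3\}$ except three points $x_1,x_2,x_3$. Suppose that the edges of $E_\pi$ are labeled with $0,1,2,3$ so that
\begin{itemize}
\item[(a)] the two edges at $x_i$ carry the two labels in $\{1,2,3\}\setminus\{i\}$;
\item[(b)] at every other point $p$, one edge has label $0$ and the other has a label $\lambda(p)\in\{1,2,3\}$;
\item[(c)] $\lambda$ takes all three values $1,2,3$ on each triple of $\mathcal{P}$.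
\end{itemize}
Then there is an $\mathrm{STS}(3m+4)$ with a cross-free set of size $m$.
\end{lemma}

\begin{proof}
Let $L$ be the graph formed by $E_\pi$ and the pairs inside triples of $\mathcal{P}$. By Lemma~\ref{lem:tool} the latter pairs are not in $E_\pi$. For each triple $\{p,q,r\}\in\mathcal{P}$ give the pair $qr$ the label $\lambda(p)$ of the opposite point. A point $p\notin\{x_1,x_2,x_3\}$ lies in one triple $\{p,q,r\}$ of $\mathcal{P}$, so it lies on four edges of $L$, with labels $0,\lambda(p),\lambda(q),\lambda(r)$. By (c) each of $0,1,2,3$ occurs exactly once at $p$. The point $x_i$ lies only on its two edges of $E_\pi$, so by (a) the labels $0$ and $i$ do not occur at $x_i$ and the other two occur once.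

Let $W=\{w_0,w_1,w_2,w_3\}$ and $V=(Q\times\{1,2,3\})\cup W$. The blocks are the triples of $\mathcal{D}_\pi\setminus\mathcal{P}$; the triple $\{w_c\}\cup f$ for each edge $f$ of $L$ with label $c$; the triple $\{w_1,w_2,w_3\}$; and $\{w_0,w_i,x_i\}$ for $i=1,2,3$. We check the three kinds of pairs.

\emph{Two points on the levels.} Such a pair can lie only in blocks of the first two kinds. If it is not in $L$, it lies in exactly one triple of $\mathcal{D}_\pi$, which is not in $\mathcal{P}$. If it is in $L$, it lies in one block $\{w_c\}\cup f$, and in no triple of $\mathcal{D}_\pi\setminus\mathcal{P}$, because it lies either in no triple of $\mathcal{D}_\pi$ or only in a deleted one.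

\emph{A pair $w_cp$ with $p$ on the levels.} If $p=x_i$ and $c\in\{0,i\}$, then no edge at $p$ has label $c$, and the pair lies only in $\{w_0,w_i,x_i\}$. In all other cases the pair is in no block of the last kind, and exactly one edge of $L$ at $p$ has label $c$.

\emph{Two points of $W$.} The pair $w_0w_i$ lies only in $\{w_0,w_i,x_i\}$, and $w_iw_j$ with $i,j\ge1$ only in $\{w_1,w_2,w_3\}$.

So we have an $\mathrm{STS}(3m+4)$. The levels form a cross-free set, since the triples of $\mathcal{D}_\pi$ meet only two levels and every other block contains a point of $W$.
\end{proof}

On a cycle of $E_\pi$ that contains no $x_i$, condition (b) makes every second edge have label $0$, so the cycle is even. Hence $\pi$ can have at most three cycles of odd length, and $\pi=\mathrm{id}$ is possible only for $m\le 3$. We do these two cases first.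

\begin{example}[$m=1$, $n=7$]\label{ex:seven}
Here $\mathcal{D}_\pi$ and $\mathcal{P}$ are empty and $E_\pi$ is the triangle $0_10_20_3$. Put $x_i=0_i$ and give $0_j0_l$ the label $i$ whenever $\{i,j,l\}=\{1,2,3\}$. The edges at $0_i$ are $0_i0_j$ and $0_i0_l$, with labels $l$ and $j$, so (a) holds, and (b), (c) are vacuous.
\end{example}

\begin{example}[$m=3$, $n=13$]\label{ex:thirteen}
Take $\pi=\mathrm{id}$. Each of the three column triangles is an odd cycle, so each must contain exactly one $x_i$. Since $0\circ2=1$, the disjoint triples
\[
\{0_1,2_1,1_2\},\qquad\{0_2,2_2,1_3\}
\]
are in $\mathcal{D}_{\mathrm{id}}$, and they leave out one point of each column. Put $x_1=1_1$, $x_2=2_3$, $x_3=0_3$. In each triangle the edge opposite $x_i$ must get label $0$, and we only choose the order of the two labels at $x_i$: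
\[
0_3\stackrel{1}{\mbox{---}}0_1\stackrel{0}{\mbox{---}}0_2\stackrel{2}{\mbox{---}}0_3,\qquad
1_1\stackrel{2}{\mbox{---}}1_2\stackrel{0}{\mbox{---}}1_3\stackrel{3}{\mbox{---}}1_1,\qquad
2_3\stackrel{3}{\mbox{---}}2_1\stackrel{0}{\mbox{---}}2_2\stackrel{1}{\mbox{---}}2_3 .
\]
Conditions (a) and (b) can be read off. The values of $\lambda$ are $1,3,2$ on $0_1,2_1,1_2$ and $2,1,3$ on $0_2,2_2,1_3$, so (c) holds. The resulting system joins the new points to the following edges of $L$:
\[
\begin{array}{ll}
w_0:\ 0_10_2,\ 1_21_3,\ 2_12_2; & w_1:\ 0_30_1,\ 2_22_3,\ 2_11_2,\ 0_21_3;\\
w_2:\ 0_20_3,\ 1_11_2,\ 0_12_1,\ 2_21_3;\quad & w_3:\ 1_31_1,\ 2_32_1,\ 0_11_2,\ 0_22_2.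
\end{array}
\]
With the $9-2=7$ remaining midpoint triples and the four blocks having two or three points in $W$, this makes $15+7+4=26=\binom{13}{2}/3$ blocks.
\end{example}

For larger $m$ we cut the columns into segments of consecutive columns and keep $\pi$, $\mathcal{P}$ and the labeling inside segments. The identity $a\circ(a+2)=a+1$ yields triples on three consecutive columns, and even cycles require columns to be swapped in pairs; both fit into a segment of six columns, which needs no $x_i$.

\begin{proposition}\label{prop:one}
$G(6k+1)\ge 2k-1$ for every $k\ge1$.
\end{proposition}

\begin{proof}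
Let $m=2k-1=6h+r$ with $h\ge0$ and $r\in\{1,3,5\}$, so that $3m+4=6k+1$. Cut $Q=\{0,1,\dots,m-1\}$ into $h$ segments of six consecutive columns and a last segment of $r$ columns. We define $\pi$ so that it maps each segment to itself; then every cycle of $E_\pi$ stays within one segment. We choose the triples of $\mathcal{P}$ within segments and the points $x_1,x_2,x_3$ in the last segment, so the hypotheses of Lemma~\ref{lem:label} can be checked one segment at a time. In a segment with first column $e$ we write $c$ for the column $e+c$. If $a+b$ is an even integer, then $(e+a)\circ(e+b)=e+\frac{a+b}{2}$ in $\mathbb{Z}_m$, so the midpoints used below, namely $0\circ2=1$, $1\circ 3=2$, $0\circ4=2$ and $3\circ5=4$, are valid in the local names.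

\emph{A segment of six columns.} Let $\pi$ swap $0\leftrightarrow3$, $1\leftrightarrow4$, $2\leftrightarrow5$, and put into $\mathcal{P}$ the triples
\[
\begin{array}{lll}
\{0_1,2_1,1_2\}, & \{0_2,2_2,1_3\}, & \{0_3,2_3,4_1\},\\
\{3_1,5_1,4_2\}, & \{3_2,5_2,4_3\}, & \{3_3,5_3,1_1\}.
\end{array}
\]
They are in $\mathcal{D}_\pi$ because $0\circ2=1$, $3\circ5=4$, $\pi(1)=4$ and $\pi(4)=1$. The first two entries of the triples run once through columns $0,2,3,5$ on all levels, and the third entries run once through columns $1$ and $4$, so the six triples partition the $18$ points. For $\rho=0,1,2$ the columns $\rho$ and $\rho+3$ carry one $6$-cycle of $E_\pi$; label its edges alternately $\rho+1$ and $0$. Then (b) holds with $\lambda(c_i)=\rho+1$ for $c\equiv\rho\pmod3$. Each of the six triples has columns congruent to $0,2,1$ modulo $3$, so (c) holds.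

\emph{The last segment, $r=1$ or $r=3$.} Let $\pi$ be the identity on the segment and use the triples, points $x_i$ and labels of Example~\ref{ex:seven} or Example~\ref{ex:thirteen}; the only midpoint needed is $0\circ2=1$.

\emph{The last segment, $r=5$.} The identity would give five odd cycles, which is too many. Let $\pi$ fix $0$ and act as the cycle $1\to3\to2\to4\to1$, so that $E_\pi$ consists of a triangle and a $12$-cycle. Put into $\mathcal{P}$ the triples
\[
\{1_1,3_1,2_2\},\qquad\{0_1,2_1,1_2\},\qquad\{0_2,4_2,2_3\},\qquad\{1_3,3_3,4_1\},
\]
which are in $\mathcal{D}_\pi$ because $1\circ3=2$, $0\circ2=1$, $0\circ4=2$ and $\pi(1\circ3)=\pi(2)=4$. They use each of $0_1,1_1,2_1,3_1,4_1$, of $0_2,1_2,2_2,4_2$ and of $1_3,2_3,3_3$ once, so they are disjoint and miss exactly $x_1=0_3$, $x_2=3_2$, $x_3=4_3$. Label the triangle and the $12$-cycle as follows: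
\begin{gather*}
0_3\stackrel{2}{\mbox{---}}0_1\stackrel{0}{\mbox{---}}0_2\stackrel{3}{\mbox{---}}0_3,\\
4_3\stackrel{2}{\mbox{---}}1_1\stackrel{0}{\mbox{---}}1_2\stackrel{1}{\mbox{---}}1_3\stackrel{0}{\mbox{---}}3_1\stackrel{1}{\mbox{---}}3_2
\stackrel{3}{\mbox{---}}3_3\stackrel{0}{\mbox{---}}2_1\stackrel{3}{\mbox{---}}2_2\stackrel{0}{\mbox{---}}2_3\stackrel{2}{\mbox{---}}4_1\stackrel{0}{\mbox{---}}4_2\stackrel{1}{\mbox{---}}4_3 .
\end{gather*}
The labels at $x_1=0_3$ are $2,3$, at $x_2=3_2$ they are $1,3$, and at $x_3=4_3$ they are $1,2$, so (a) holds. Along each path between two consecutive points $x_i$ the labels alternate between nonzero and zero, so (b) holds. The values of $\lambda$ on the four triples, in the order written, are $(2,1,3)$, $(2,3,1)$, $(3,1,2)$ and $(1,3,2)$, so (c) holds.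

Lemma~\ref{lem:label} now gives an $\mathrm{STS}(6k+1)$ with a cross-free set of size $2k-1$.
\end{proof}

\section{Orders $n=6k+3$: three extra points}\label{sec:three}

Now $m=2k$ is even, and midpoints in $\mathbb{Z}_m$ are not available. We use them locally. For a set $P$ of odd size, identify $P$ with $\mathbb{Z}_{|P|}$ and write $\mathcal{D}(P)$ for the family $\mathcal{D}_{\mathrm{id}}$ on $P\times\{1,2,3\}$. By Lemma~\ref{lem:tool}, $\mathcal{D}(P)$ covers each pair of points in different columns exactly once and no pair inside a column. So a pairwise balanced design with odd block sizes on the set of columns lifts to a family of triples, each meeting only two levels. The pairs inside columns and the pairs meeting $W$, now a set of three points, remain. One column together with $W$ has six points, which is not admissible, but two columns together with $W$ have nine, and Example~\ref{ex:small} applies. We therefore want to group the $2k$ columns into pairs and to cover all other pairs of columns by blocks of odd size. Adding a point $\infty$ to each group turns this into a design on $2k+1$ points.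

\begin{lemma}\label{lem:pbd}
For $k=1$ and for every $k\ge3$ there is a pairwise balanced design $(Y,\mathcal{F})$ with $|Y|=2k+1$, all blocks of size $3$ or $5$, and a point $\infty$ that lies only on blocks of size $3$.
\end{lemma}

\begin{proof}
If $2k+1\equiv1,3\pmod6$, take an $\mathrm{STS}(2k+1)$ and any point as $\infty$. Otherwise $2k+1=6t+5$, and $t\ge1$ because $k\ne2$. Take the design of Lemma~\ref{lem:five} and let $\infty$ be a point outside the block of size $5$.
\end{proof}

The statement fails for $k=2$: no $\mathrm{STS}(5)$ exists, so the only design on five points with block sizes $3$ and $5$ is a single block of size $5$. The order $15$ needs its own construction.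

\begin{proposition}\label{prop:three}
$G(6k+3)\ge2k$ for every $k\ge1$.
\end{proposition}

\begin{proof}[Proof for $k\ne2$]
Take $(Y,\mathcal{F})$ and $\infty$ as in Lemma~\ref{lem:pbd} and let $Y'=Y\setminus\{\infty\}$. Every point of $Y'$ lies on exactly one block through $\infty$, and these blocks have size $3$, so deleting $\infty$ from them partitions $Y'$ into $k$ pairs, which we call \emph{groups}. Let $W=\{w_0,w_1,w_2\}$, $X_i=Y'\times\{i\}$ and $V=X_1\cup X_2\cup X_3\cup W$; then $|X_i|=2k$ and $|V|=6k+3$. The blocks are
\begin{itemize}
\item[(i)] the triples of $\mathcal{D}(P)$, for each $P\in\mathcal{F}$ with $\infty\notin P$;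
\item[(ii)] for each group $g=\{c,d\}$, with $(u_0,u_1,u_2)=(c_1,d_1,c_2)$ and $(v_0,v_1,v_2)=(d_2,c_3,d_3)$, the triples $\{u_0,u_1,u_2\}$, $\{v_0,v_1,v_2\}$ and $\{u_r,v_s,w_{r+s}\}$ for $r,s\in\mathbb{Z}_3$;
\item[(iii)] the triple $W$.
\end{itemize}
For each group $g$, the triples (ii) of $g$ together with $W$ form the $\mathrm{STS}(9)$ of Example~\ref{ex:small} on $(g\times\{1,2,3\})\cup W$.

A pair inside $W$ lies only in the block $W$, since all other blocks have at most one point in $W$. Consider a pair not inside $W$ but inside $(g\times\{1,2,3\})\cup W$ for some group $g$; this $g$ is unique. The pair lies in exactly one triple (ii) of $g$ and in no triple (ii) of another group. It lies in no triple (i): these avoid $W$, contain no two points of one column, and contain no points from both columns of $g$, because the only block of $\mathcal{F}$ containing $g$ is $g\cup\{\infty\}$. Every remaining pair consists of points in two columns $y,y'$ from different groups. It lies in no block (ii) or (iii). The unique block $P\in\mathcal{F}$ containing $y$ and $y'$ avoids $\infty$, since otherwise $\{y,y'\}$ would be a group. The pair lies in exactly one triple of $\mathcal{D}(P)$, and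 in no triple of $\mathcal{D}(P')$ for $P'\neq P$ because $P'$ does not contain both columns. Hence we have an $\mathrm{STS}(6k+3)$.

The triples (i) meet only two of the sets $X_i$, the triple $\{c_1,d_1,c_2\}$ misses $X_3$, the triple $\{d_2,c_3,d_3\}$ misses $X_1$, and all other blocks contain a point of $W$. So $(X_1,X_2,X_3)$ is cross-free.
\end{proof}

\begin{proof}[Proof for $k=2$]
We build an $\mathrm{STS}(15)$ from a Fano plane, that is, an $\mathrm{STS}(7)$, on a set $S$ and a partition of the $28$ pairs of a further $8$-element set $T$ into seven perfect matchings, one for each point of $S$. Let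
\[
S=\{w_1,w_2,w_3,s_1,s_2,s_3,s_3'\},\qquad T=\{a_1,a_2,a_3,b_1,b_2,b_3,c_1,c_2\}.
\]
On $S$ take the blocks
\[
w_1w_2w_3,\quad w_1s_1s_2,\quad w_1s_3s_3',\quad w_2s_1s_3,\quad w_2s_2s_3',\quad w_3s_1s_3',\quad w_3s_2s_3 .
\]
Each $w_i$ is joined to a perfect matching of $\{s_1,s_2,s_3,s_3'\}$, and the three matchings contain each of the six pairs once, so every pair of $S$ is covered once. For each pair $pq$ of $T$ add the block $\{p,q,s\}$, where $s$ is the entry in row $p$ and column $q$ of the following symmetric table.
\[
\begin{array}{c|ccc|ccc|cc}
 & a_1 & a_2 & a_3 & b_1 & b_2 & b_3 & c_1 & c_2\\ \hline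
a_1 & \cdot & s_3 & s_3' & s_1 & s_2 & w_1 & w_2 & w_3\\
a_2 & s_3 & \cdot & s_2 & w_1 & w_3 & w_2 & s_1 & s_3'\\
a_3 & s_3' & s_2 & \cdot & w_2 & w_1 & w_3 & s_3 & s_1\\ \hline
b_1 & s_1 & w_1 & w_2 & \cdot & s_3 & s_3' & w_3 & s_2\\
b_2 & s_2 & w_3 & w_1 & s_3 & \cdot & s_1 & s_3' & w_2\\
b_3 & w_1 & w_2 & w_3 & s_3' & s_1 & \cdot & s_2 & s_3\\ \hline
c_1 & w_2 & s_1 & s_3 & w_3 & s_3' & s_2 & \cdot & w_1\\
c_2 & w_3 & s_3' & s_1 & s_2 & w_2 & s_3 & w_1 & \cdot
\end{array}
\]
Each pair of $T$ lies in one block by construction. Each row contains every point of $S$ exactly once, so each pair $ps$ with $p\in T$, $s\in S$ lies in exactly one block. This is an $\mathrm{STS}(15)$.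

Put $X_1=\{a_1,a_2,a_3,s_1\}$, $X_2=\{b_1,b_2,b_3,s_2\}$, $X_3=\{c_1,c_2,s_3,s_3'\}$. Every block inside $S$ contains some $w_i$. Any other block meeting all three sets would consist of a pair $ab$ with $s_3$ or $s_3'$, a pair $ac$ with $s_2$, or a pair $bc$ with $s_1$. But the $ab$ part of the table contains neither $s_3$ nor $s_3'$, the $ac$ part does not contain $s_2$, and the $bc$ part does not contain $s_1$. So $G(15)\ge4$.
\end{proof}

Propositions~\ref{prop:upper}, \ref{prop:one} and~\ref{prop:three} prove Theorem~\ref{thm:main}.

\section{Monochromatic components in 3-colorings}\label{sec:color}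

Sharpness in Theorem~\ref{thm:color} follows from Theorem~\ref{thm:main}. Take an $\mathrm{STS}(n)$ with a cross-free set of size $m=\lfloor n/3\rfloor-1$ and color it as in the introduction; every monochromatic component has at most
\begin{equation}\label{eq:size}
n-\lfloor n/3\rfloor+1=\lceil 2n/3\rceil+1
\end{equation}
points.

For the lower bound fix an $\mathrm{STS}(n)$, $n\geq 7$, and a $3$-coloring of its blocks. If some $G_c$ is connected, then $V$ is a component, and $n\ge\lceil 2n/3\rceil+1$ by \eqref{eq:size}. So we assume from now on that \emph{$G_1$, $G_2$, $G_3$ are all disconnected}. We use two facts throughout: the three pairs of a block have the same color, and no pair of color $c$ joins a component of $G_c$ to its complement.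

The plan is to reverse the construction above. If there are components $K_1,K_2,K_3$ of the three colors whose complements are pairwise disjoint, then the complements give a cross-free set, and Proposition~\ref{prop:upper} makes one of them small. We show that such components exist unless the coloring has a rigid structure with four parts, which we handle by counting.

A \emph{split} is an ordered partition $(P,P')$ of $V$ into nonempty sets with no pair of color $1$ between $P$ and $P'$. For instance, a component of $G_1$ and its complement form a split, in either order. For $c\in\{2,3\}$, a point is \emph{$c$-pure} for the split if all its pairs to the opposite side have color $c$, and \emph{pure} if it is $2$-pure or $3$-pure.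

\begin{lemma}\label{lem:pure}
Let $(P,P')$ be a split such that $P$ contains a pure point. Then there are a component $K_2$ of $G_2$ and a component $K_3$ of $G_3$ such that $U_2=V\setminus K_2$ and $U_3=V\setminus K_3$ are nonempty, disjoint subsets of $P$.
\end{lemma}

\begin{proof}
The statement is symmetric in the colors $2$ and $3$, so let $v\in P$ be $2$-pure. Then $v$ is joined in $G_2$ to all of $P'$, so $P'$ lies in one component $K_2$ of $G_2$. The set $U_2=V\setminus K_2$ is contained in $P$, and it is nonempty because $G_2$ is disconnected. A pair from $U_2$ to $P'\subseteq K_2$ has neither color $2$ nor color $1$, so every point of $U_2$ is $3$-pure. In particular $P$ contains a $3$-pure point, and the same argument with the colors exchanged gives a component $K_3\supseteq P'$ of $G_3$ such that $U_3=V\setminus K_3$ is a nonempty subset of $P$ consisting of $2$-pure points. Since $P'\ne\emptyset$, no point is both $2$-pure and $3$-pure, so $U_2\cap U_3=\emptyset$.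
\end{proof}

\begin{lemma}\label{lem:four}
Let $n\ge7$ be admissible, and let the points of an $\mathrm{STS}(n)$ be partitioned into four parts of sizes $p_1\ge p_2\ge p_3\ge p_4$ so that every block meets at most two parts. Then $p_1+p_2\ge\lceil2n/3\rceil+1$.
\end{lemma}

\begin{proof}
A pair joining different parts lies in a block with two points in one part and one point in another. Such a block contains exactly two pairs joining different parts and one pair inside a part. Hence $\sum_{i<j}p_ip_j\le2\sum_i\binom{p_i}{2}$. With $\Sigma=\sum_ip_i^2$ this reads $(n^2-\Sigma)/2\le\Sigma-n$, that is,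
\begin{equation}\label{eq:sigma}
\Sigma\ge\frac{n^2+2n}{3}.
\end{equation}
So the parts must be unbalanced, and we show that this forces $t=p_1+p_2$ to be large. Suppose $t\le\lceil2n/3\rceil$. An admissible $n$ is congruent to $0$ or $1$ modulo $3$, so $t\le(2n+1)/3$. Let $s=p_3+p_4=n-t$. Then $p_1^2+p_2^2=t^2-2(t-p_2)p_2$, and $p_3^2+p_4^2\le p_2s$ because $p_3,p_4\le p_2$. Thus $\Sigma\le f(p_2)$, where
\[
f(x)=t^2-2(t-x)x+sx .
\]
Moreover $s/2\le p_3\le p_2\le t/2$. The quadratic $f$ has leading coefficient $2>0$, so it is convex and $\Sigma\le\max(f(s/2),f(t/2))$. At the right endpoint,
\[
f(t/2)=\frac{t^2}{2}+\frac{st}{2}=\frac{tn}{2}\le\frac{2n^2+n}{6}<\frac{n^2+2n}{3}.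
\]
At the left endpoint, $f(s/2)=t^2-ts+s^2=n^2-3t(n-t)$. This is an increasing function of $t$ for $t\ge n/2$, and $t\ge n/2$ holds because $t\ge s$. Substituting $t=(2n+1)/3$ gives
\[
f(s/2)\le n^2-\frac{(2n+1)(n-1)}{3}=\frac{n^2+n+1}{3}<\frac{n^2+2n}{3},
\]
as $n>1$. Both bounds contradict \eqref{eq:sigma}.
\end{proof}

\begin{proof}[Proof of the lower bound in Theorem~\ref{thm:color}]
\emph{Case 1: some component $K_1$ of $G_1$ contains a point that is pure for the split $(K_1,V\setminus K_1)$.} Put $U_1=V\setminus K_1$ and take $K_2,K_3,U_2,U_3$ from Lemma~\ref{lem:pure}. The sets $U_1,U_2,U_3$ are nonempty and pairwise disjoint, since $U_2,U_3\subseteq K_1$. A block meeting all three sets has some color $c$ and contains a pair joining $U_c$ to its complement $K_c$, which is impossible. Choosing subsets of the common size $\mu=\min_c|U_c|\ge1$ gives a cross-free set, so $\mu\le\lfloor n/3\rfloor-1$ by Proposition~\ref{prop:upper}. The component $K_c$ with $|U_c|=\mu$ has at least $\lceil2n/3\rceil+1$ points by \eqref{eq:size}.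

\emph{Case 2: Case 1 does not occur.} Let $A$ be a component of $G_1$ and $B=V\setminus A$. Then $A$ contains no pure point for this partition. We claim that $B$ contains none either. The set $B$ may consist of several components of $G_1$, so the claim needs an argument. Suppose $B$ contains a pure point, and apply Lemma~\ref{lem:pure} to the split $(B,A)$. A pair between $U_2$ and $U_3$ joins $U_2$ to $K_2$ and $U_3$ to $K_3$, so it has color $1$. Hence $U_2\cup U_3$ lies in one component $A'$ of $G_1$, and $A'\neq V$. Take $v\in U_3$. A pair from $v$ to $V\setminus A'$ does not have color $1$, and it does not have color $3$ because $V\setminus A'\subseteq V\setminus U_3=K_3$. So $v\in A'$ is $2$-pure for $(A',V\setminus A')$, and Case 1 occurs, a contradiction.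

Thus no point is pure, and in particular every point has a pair of color $2$ to the opposite side. Let $K$ be a component of $G_2$ and put
\[
A^1=A\cap K,\qquad A^2=A\setminus K,\qquad B^1=B\cap K,\qquad B^2=B\setminus K .
\]
A point of $K$ has a $G_2$-neighbor on the opposite side, which is again in $K$; a point of the nonempty set $V\setminus K$ has a $G_2$-neighbor on the opposite side, which is again outside $K$. So all four parts are nonempty. We now determine the colors of all pairs between parts. No pair between $A$ and $B$ has color $1$, and no pair between $K$ and $V\setminus K$ has color $2$. Hence all pairs between $A^1$ and $B^2$, and all pairs between $A^2$ and $B^1$, have color $3$. The sets $A^1\cup B^2$ and $A^2\cup B^1$ are therefore connected in $G_3$; they partition $V$, and $G_3$ is disconnected, so they are the two components of $G_3$ and no pair between them has color $3$. It follows that the pairs between $A^1$ and $B^1$ and between $A^2$ and $B^2$ have neither color $1$ nor $3$, so they have color $2$; and the pairs between $A^1$ and $A^2$ and between $B^1$ and $B^2$ have neither color $2$ nor $3$, so they have color $1$.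

Each color thus corresponds to one of the three ways of dividing the four parts into two couples. Among any three parts, any two of the three couples share a part, so the three couples have three different colors. A block meeting three parts would contain pairs of three different colors, so every block meets at most two parts. By Lemma~\ref{lem:four} the two largest parts have at least $\lceil2n/3\rceil+1$ points together. All pairs between these two nonempty parts have one color, so their union lies in one monochromatic component.
\end{proof}

\begin{remark}
The four-part structure does occur. Take the nonzero vectors of $\mathbb{F}_2^4$ as points and the sets $\{x,y,x+y\}$ as blocks of an $\mathrm{STS}(15)$, and group the vectors by the position of their first nonzero coordinate. The parts have sizes $8,4,2,1$. The three vectors of a block sum to zero, so exactly two of them have a $1$ in the first position where they do not all vanish; hence every block meets exactly two parts. Coloring each block according to the division of the four parts into two couples in which the two parts that it meets form a couple gives a coloring in which all pairs between parts are colored as in Case 2.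 Here $\Sigma=85$, so \eqref{eq:sigma} holds with equality, and the largest monochromatic component has $8+4=12$ points, while Theorem~\ref{thm:color} guarantees $11$.
\end{remark}

\begin{thebibliography}{1}
\bibitem{Gya} Andras Gyarfas, \emph{Large Cross-free sets in Steiner triple systems}, arXiv:1509.05527 (2015).
\end{thebibliography}
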